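\title{A 2-dimensional group with a $\mathbb{Z}/2$ summand in the first homology of every finite index subgroup}

\begin{abstract}
A group of geometric dimension $2$ is called 2-avoiding if $\mathbb{Z}/2$ is not a direct summand of its abelianization. We show that a 2-dimensional group need not contain a 2-avoiding subgroup of finite index. More precisely, for every finite nonempty set $P$ of primes and every $r\ge 1$ we construct a finite aspherical 2-complex such that every finite index subgroup of its fundamental group has first homology $\mathbb{Z}^2\oplus\bigoplus_{p\in P}(\mathbb{Z}/p)^{d_p}$ with all $d_p\ge r$. The proof has two independent parts. Gluing copies of Higman's group along the relators turns any finitely presented group into a 2-dimensional group with the same finite index subgroups and the same first homology, and a finitely presented relative of the lamplighter group supplies the torsion.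
\end{abstract}

\section{The question and the results}\label{sec:intro}

A connected CW complex is \emph{aspherical} if its universal cover is contractible, and an aspherical complex with fundamental group $\Gamma$ is an Eilenberg--MacLane space $K(\Gamma,1)$. The \emph{geometric dimension} of $\Gamma$ is the least dimension of a $K(\Gamma,1)$, and $\Gamma$ is \emph{2-dimensional} if its geometric dimension is $2$. These terms are applied to finitely generated groups, with fundamental groups of closed manifolds as the intended application. The groups of geometric dimension at most $1$ are the fundamental groups of graphs, that is, the free groups, so dimension $2$ is the first in which the abelianization $H_1(\Gamma)=\Gamma/[\Gamma,\Gamma]$ can have torsion. A 2-dimensional group $\Gamma$ is \emph{2-avoiding} if $\mathbb{Z}/2$ is not a direct summand of $H_1(\Gamma)$. The following question comes from \cite{Howladar}.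

\begin{quote}
\emph{Does every 2-dimensional group contain a 2-avoiding subgroup of finite index?}
\end{quote}

Write $H_1(\Gamma)$ as a sum of $\mathbb{Z}^b$ and cyclic groups of prime power order. The orders that occur are determined by $H_1(\Gamma)$, so $\Gamma$ is 2-avoiding exactly when none of them equals $2$; odd torsion and summands $\mathbb{Z}/4,\mathbb{Z}/8,\dots$ are allowed. A finite index subgroup therefore has two ways to escape: the 2-torsion may disappear, or it may become deeper. Both happen in the first examples. The Klein bottle group has $H_1=\mathbb{Z}\oplus\mathbb{Z}/2$, and the torus is a double cover of the Klein bottle. The group $\langle x,y\mid x^{-1}yx=y^3\rangle$ also has $H_1=\mathbb{Z}\oplus\mathbb{Z}/2$, and it has a subgroup of index $2$ with $H_1=\mathbb{Z}\oplus\mathbb{Z}/8$ (Example~\ref{ex:bs}). There is also a structural reason to expect a positive answer. A group with a finite-dimensional $K(\Gamma,1)$ is torsion-free, since otherwise a covering space would be a finite-dimensional $K(\mathbb{Z}/p,1)$, whereas $H_n(\mathbb{Z}/p)\ne 0$ for all odd $n$. So a class of order $2$ in $H_1(\Gamma)$ comes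 from an element $g$ of infinite order such that $g^2$ happens to be a product of commutators, and a smaller subgroup need not contain the entries of these commutators.

Nevertheless the answer is no, even for fundamental groups of finite complexes.

\begin{theorem}\label{thm:main}
For every finite nonempty set $P$ of primes and every $r\ge 1$ there is a group $\Gamma$ with a finite aspherical 2-complex as $K(\Gamma,1)$ such that every finite index subgroup $\Gamma'\le\Gamma$ satisfies
\[
H_1(\Gamma')\cong \mathbb{Z}^2\oplus\bigoplus_{p\in P}(\mathbb{Z}/p)^{d_p}\qquad\text{with all } d_p\ge r .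
\]
In particular, for $P=\{2\}$ and $r=1$ the group $\Gamma$ is a finitely presented 2-dimensional group none of whose finite index subgroups, $\Gamma$ itself included, is 2-avoiding.
\end{theorem}

The numbers $d_p$ are finite and may depend on $\Gamma'$. The set $P$ has to be finite: if $G$ is finitely generated, the torsion subgroup of $H_1(G)$ is finite, so $\mathbb{Z}/p$ is a summand for only finitely many $p$.

\begin{corollary}\label{cor:manifold}
For every $n\ge 4$ there is a closed $n$-manifold with 2-dimensional fundamental group, none of whose finite covers has 2-avoiding fundamental group.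
\end{corollary}

\begin{proof}
Every finitely presented group is the fundamental group of a closed smooth $n$-manifold for $n\ge 4$. Apply this to the group of Theorem~\ref{thm:main} for $P=\{2\}$, $r=1$; the fundamental groups of the connected finite covers are its finite index subgroups.
\end{proof}

Theorem~\ref{thm:main} combines two independent results. The first removes the dimension from the problem.

\begin{theorem}\label{thm:reduction}
Let $Q$ be a finitely presented group. There is a 2-dimensional group $\Gamma$ with a finite 2-dimensional $K(\Gamma,1)$ and an epimorphism $\pi\colon\Gamma\to Q$ such that: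
\begin{enumerate}
\item[(1)] $\Gamma'\mapsto\pi(\Gamma')$ is an index-preserving bijection from the finite index subgroups of $\Gamma$ to those of $Q$, with inverse $Q'\mapsto\pi^{-1}(Q')$;
\item[(2)] every finite index subgroup $\Gamma'\le\Gamma$ is 2-dimensional, and $\pi$ induces an isomorphism $H_1(\Gamma')\cong H_1(\pi(\Gamma'))$.
\end{enumerate}
If $Q$ is only finitely generated, the same holds with $\Gamma$ finitely generated and 2-dimensional, except that the $K(\Gamma,1)$ need not be finite.
\end{theorem}

Thus, as far as finite index subgroups and their first homology are concerned, 2-dimensional groups with a finite $K(\Gamma,1)$ realize exactly what arbitrary finitely presented groups realize, and finitely generated 2-dimensional groups realize exactly what arbitrary finitely generated groups realize. In particular $Q$ may have torsion, and the second result takes advantage of this.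

\begin{theorem}\label{thm:Q}
Let $m\ge 2$ be squarefree and let $k\ge 2$. There is a finitely presented group $Q=Q_{m,k}$ such that every finite index subgroup $Q'\le Q$ satisfies
\[
H_1(Q')\cong\mathbb{Z}^2\oplus\bigoplus_{p\mid m}(\mathbb{Z}/p)^{d_p},\qquad k-1\le d_p<\infty .
\]
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Apply Theorem~\ref{thm:reduction} to $Q_{m,k}$ with $m=\prod_{p\in P}p$ and $k=r+1$.
\end{proof}

Section~\ref{sec:model} works out the model for Theorem~\ref{thm:Q}, the lamplighter group. Sections~\ref{sec:higman} and~\ref{sec:reduction} prove Theorem~\ref{thm:reduction}, and Sections~\ref{sec:presentation} and~\ref{sec:homology} prove Theorem~\ref{thm:Q}. We write $g^h=h^{-1}gh$ and $[g,h]=g^{-1}h^{-1}gh$, and $\langle\langle S\rangle\rangle$ is the normal closure of a set $S$.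

\section{Abelian-by-$\mathbb{Z}^n$ groups and the lamplighter group}\label{sec:model}

To keep torsion in $H_1$ of every finite index subgroup we need a supply of torsion that no finite index subgroup can avoid. We look for it in an infinite abelian normal subgroup. Let $N$ be an abelian normal subgroup of a group $E$ with abelian quotient $\Lambda=E/N$. For $a\in N$ and $g\in E$ the conjugate $a^g$ depends only on the image $\lambda$ of $g$ in $\Lambda$. Writing $N$ additively and $\lambda a=a^g$, we make $N$ a module over the group ring $\mathbb{Z}[\Lambda]$, and
\[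
[a,g]=a^{-1}a^g=(\lambda-1)a .
\]
Let $D\le N$ be the subgroup generated by all $(\lambda-1)a$ with $\lambda\in\Lambda$, $a\in N$. The quotient $N_\Lambda=N/D$, the largest quotient of $N$ on which $\Lambda$ acts trivially, is the group of \emph{coinvariants}. If $\Lambda=\langle\lambda\rangle$ is cyclic, then $D=(\lambda-1)N$, because $\lambda-1$ divides $\lambda^j-1$ in $\mathbb{Z}[\Lambda]$ for every $j\in\mathbb{Z}$.

\begin{lemma}\label{lem:H1}
If $\Lambda\cong\mathbb{Z}$, then $H_1(E)\cong\mathbb{Z}\oplus N_\Lambda$. If $\Lambda\cong\mathbb{Z}^2$ and $g_1,g_2\in E$ lift a basis of $\Lambda$, then $c=[g_1,g_2]$ lies in $N$ and $H_1(E)\cong\mathbb{Z}^2\oplus N_\Lambda/\langle\bar c\rangle$, where $\bar c$ is the class of $c$.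
\end{lemma}

\begin{proof}
Since $\mu(\lambda-1)a=(\lambda-1)\mu a$, the subgroup $D$ is $\Lambda$-invariant, hence normal in $E$, and it is generated by commutators. So $H_1(E)=H_1(E/D)$. In $E/D$ the subgroup $N_\Lambda$ is central, and $E/D$ is generated by $N_\Lambda$ and lifts of a basis of $\Lambda$. If $\Lambda\cong\mathbb{Z}$, these generators commute, so $E/D$ is abelian; put $\bar c=0$. If $\Lambda\cong\mathbb{Z}^2$, then $c\in N$ because $\Lambda$ is abelian. The subgroup $\langle\bar c\rangle$ is central in $E/D$, and modulo it all generators commute, so it is the commutator subgroup of $E/D$. In both cases there is an exact sequence of abelian groups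
\[
0\to N_\Lambda/\langle\bar c\rangle\to H_1(E)\to\Lambda\to 0,
\]
and it splits because $\Lambda$ is free abelian.
\end{proof}

The lemma applies again to any finite index subgroup $E'\le E$, with $N'=E'\cap N$ and with $\Lambda'$ the image of $E'$ in $\Lambda$. Here $\Lambda'$ has finite index in $\Lambda$, so $\Lambda'\cong\Lambda$, and $N'$ is a $\Lambda'$-invariant subgroup of finite index in $N$.

\begin{example}\label{ex:bs}
Let $E=\langle x,y\mid x^{-1}yx=y^3\rangle$. It is an HNN extension of $\langle y\rangle\cong\mathbb{Z}$, so $y$ has infinite order and $E$ has geometric dimension at most $2$ (Section~\ref{sec:higman}). The infinite cyclic groups $\langle y\rangle^{x^{-l}}$, $l\ge 0$, form an ascending chain in which each has index $3$ in the next. Their union $N\cong\mathbb{Z}[1/3]$ is normal, $\Lambda=E/N$ is infinite cyclic generated by $x$, and $x$ acts as multiplication by $3$. If $E'$ has finite index and $\Lambda'=\langle x^n\rangle$, $n\ge1$, then $N'$ is closed under multiplication by $3^{-n}$, so it is a nonzero ideal of the principal ideal domain $\mathbb{Z}[1/3]$, and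
\[
H_1(E')\cong\mathbb{Z}\oplus\mathbb{Z}[1/3]/(3^n-1)\cong\mathbb{Z}\oplus\mathbb{Z}/(3^n-1).
\]
Every $n$ occurs, for $E'=N\langle x^n\rangle$, which has index $n$. The 2-torsion never disappears, and no $E'$ is free. But $4\mid 3^n-1$ for even $n$, so the torsion deepens: $n=1$ gives $\mathbb{Z}/2$ and $n=2$ gives $\mathbb{Z}/8$.
\end{example}

Deepening is impossible if $N$ has exponent $2$. This leads to the model case.

\begin{example}\label{ex:lamp}
The \emph{lamplighter group} is $L=A\rtimes\langle\tau\rangle$, where $A=\mathbb{F}_2[t^{\pm1}]$, the element $\tau$ has infinite order, and $a^\tau=ta$. Let $L'\le L$ have finite index, with $A'=L'\cap A$ and image $\langle\tau^n\rangle$, $n\ge1$, in $\langle\tau\rangle$. Then $A'$ is a module over the principal ideal domain $T=\mathbb{F}_2[t^{\pm n}]$, contained in the free $T$-module $A$ with basis $1,t,\dots,t^{n-1}$. Hence $A'\cong T^d$ with $d\le n$, and $d\ge1$ because $A'$ has finite index in the infinite group $A$. Since $T/(t^n-1)=\mathbb{F}_2$,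
\[
H_1(L')\cong\mathbb{Z}\oplus A'/(t^n-1)A'\cong\mathbb{Z}\oplus(\mathbb{Z}/2)^d,\qquad d\ge 1 .
\]
\end{example}

So $\mathbb{Z}/2$ is a summand of $H_1(L')$ for every finite index $L'\le L$. As a counterexample, $L$ has two defects. The first is that it has torsion, so it has no finite-dimensional $K(L,1)$. Theorem~\ref{thm:reduction} repairs this: its last sentence, applied to $Q=L$, gives a finitely generated 2-dimensional group with no 2-avoiding finite index subgroup. The second defect matters for finite complexes and closed manifolds, whose fundamental groups are finitely presented.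

\begin{remark}\label{rem:notfp}
The group $L$ is not finitely presented. It has the presentation $\langle a,\tau\mid a^2,\ [a,a^{\tau^n}]\ (n\ge1)\rangle$: in the group so presented, the normal closure of $a$ is a quotient of the module $\mathbb{F}_2[t^{\pm1}]$ that maps onto $A$ with $a\mapsto 1$, hence isomorphically. If $L$ were finitely presented, finitely many of these relators would imply the others, say $a^2$ and those with $n\le\nu$. Let $W=\langle b_i\ (i\in\mathbb{Z})\mid b_i^2,\ [b_i,b_j]\ (|i-j|\le\nu)\rangle$ and form $W\rtimes\langle\tau\rangle$ with $b_i^\tau=b_{i+1}$. The chosen relators hold for $a=b_0$. But killing all $b_i$ other than $b_0$ and $b_{\nu+1}$ maps $W$ onto the nonabelian group $\mathbb{Z}/2*\mathbb{Z}/2$, so $[a,a^{\tau^{\nu+1}}]\ne1$.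
\end{remark}

\section{Amalgams, HNN extensions and Higman's group}\label{sec:higman}

All aspherical complexes in this paper are built by one gluing operation. Let $\alpha\colon C\to G_1$ and $\beta\colon C\to G_2$ be injective homomorphisms. The \emph{amalgam} is $G_1*_CG_2=(G_1*G_2)/\langle\langle\alpha(c)\beta(c)^{-1}: c\in C\rangle\rangle$. If $\alpha,\beta\colon C\to G_1$ are injective, the \emph{HNN extension} is $(G_1*\langle x\rangle)/\langle\langle x^{-1}\alpha(c)x\beta(c)^{-1}: c\in C\rangle\rangle$ with $x$ of infinite order. Let $G$ be either of these groups. We use three standard facts; (G1) and (G2) are the one-edge cases of the theorem on graphs of groups and graphs of spaces in \cite{ScottWall}, originally due to Whitehead for amalgams.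
\begin{enumerate}
\item[(G1)] The natural maps $G_i\to G$ are injective.
\item[(G2)] Let $X_i$ be a $K(G_i,1)$ and $Y$ a $K(C,1)$, and let $\alpha,\beta$ be induced by cellular maps from $Y$. Attach $Y\times[0,1]$ to $X_1\sqcup X_2$ (to $X_1$ in the HNN case) by these maps at its two ends. The resulting complex is a $K(G,1)$.
\item[(G3)] In an amalgam, a product $g_1\cdots g_n$ with $n\ge 1$, whose factors lie alternately in $G_1\setminus C$ and $G_2\setminus C$, is nontrivial.
\end{enumerate}
We always take $C$ free. Then $Y$ can be a wedge of circles, one for each basis element, every homomorphism from $C$ is induced by a cellular map, and $Y\times[0,1]$ has dimension at most $2$. Hence: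
\begin{enumerate}
\item[(G4)] If $C$ is free and each $G_i$ has a $K(G_i,1)$ of dimension at most $2$, then so does $G$. If moreover $C$ has finite rank and the $K(G_i,1)$ are finite, then the $K(G,1)$ is finite.
\end{enumerate}

We need a nontrivial group that is 2-dimensional but invisible both to abelianization and to finite quotients. Higman's group \cite{Higman} is
\[
H=\langle x_1,x_2,x_3,x_4\mid x_i^{-1}x_{i+1}x_i=x_{i+1}^2,\ i\in\mathbb{Z}/4\rangle .
\]

\begin{lemma}\label{lem:invisible}
The group $H$ is perfect and has no nontrivial finite quotient.
\end{lemma}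

\begin{proof}
In $H_1(H)$ the relations read $x_{i+1}=2x_{i+1}$, so $H_1(H)=0$. In a finite quotient let $n_i$ be the order of the image of $x_i$. Iterating the relation gives $x_i^{-n}x_{i+1}x_i^n=x_{i+1}^{2^n}$, and for $n=n_i$ this says $n_{i+1}\mid 2^{n_i}-1$. Suppose that some $n_i$ exceeds $1$, and let $p$ be the smallest prime dividing any of $n_1,\dots,n_4$, say $p\mid n_{i+1}$. Then $p$ divides the odd number $2^{n_i}-1$. The multiplicative order $e$ of $2$ modulo $p$ satisfies $e>1$, $e\mid n_i$ and $e\mid p-1$. A prime factor of $e$ divides $n_i$ and is smaller than $p$, a contradiction. So all $n_i$ equal $1$ and the quotient is trivial.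
\end{proof}

The presentation does not even show that $H\neq 1$. To see inside $H$ we assemble it from copies of $\mathbb{Z}$ in three rounds of gluing.

\begin{lemma}\label{lem:structure}
The group $H$ has a finite $K(H,1)$ of dimension at most $2$, and $x_1,x_3$ freely generate a free subgroup of rank $2$. In particular $x_1$ has infinite order.
\end{lemma}

\begin{proof}
\emph{Two generators.} The group $B=\langle x,y\mid x^{-1}yx=y^2\rangle$ is the HNN extension of $\langle y\rangle\cong\mathbb{Z}$ along the injections of $\mathbb{Z}$ given by $1\mapsto y$ and $1\mapsto y^2$. By (G4) it has a finite $K(B,1)$ of dimension at most $2$, and by (G1) $y$ has infinite order. Killing $y$ maps $B$ onto $\mathbb{Z}$ with $x\mapsto 1$. So $x$ has infinite order, and $x^a=y^b$ forces $a=0$; that is, $\langle x\rangle\cap\langle y\rangle=1$.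

\emph{Three generators.} Let
\[
V=\langle x_1,x_2,x_3\mid x_1^{-1}x_2x_1=x_2^2,\ x_2^{-1}x_3x_2=x_3^2\rangle .
\]
This is the amalgam of two copies of $B$, one with $(x,y)=(x_1,x_2)$ and one with $(x,y)=(x_2,x_3)$, over $\langle x_2\rangle$, which is infinite cyclic in both. By (G4) there is a finite $K(V,1)$ of dimension at most $2$. A nontrivial power of $x_1$ lies in the first factor outside $\langle x_2\rangle$, and a nontrivial power of $x_3$ lies in the second factor outside $\langle x_2\rangle$. A nonempty reduced word in $x_1,x_3$ is an alternating product of $x_1^a$ and $x_3^b$ with $a,b\ne0$, so it is nontrivial by (G3). Thus $x_1,x_3$ freely generate a free subgroup of $V$.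

\emph{Four generators.} The shift $x_i\mapsto x_{i+2}$ is an isomorphism from $V$ to
\[
V'=\langle x_3,x_4,x_1\mid x_3^{-1}x_4x_3=x_4^2,\ x_4^{-1}x_1x_4=x_1^2\rangle,
\]
so $x_3,x_1$ freely generate a free subgroup of $V'$. Comparing presentations, $H=V*_CV'$ with $C$ free on $x_1,x_3$. The lemma follows from (G4) and (G1).
\end{proof}

\section{Replacing disks by Higman's group}\label{sec:reduction}

The presentation complex of $Q=\langle F\mid r_1,\dots,r_l\rangle$ is a wedge of circles with a disk attached along each relator. It is 2-dimensional but usually not aspherical, and (G2) does not apply, because the loop $r_j$ dies in the disk. We attach instead a copy of $K(H,1)$ by an annulus that joins $r_j$ to the loop $x_1$. Now the loop survives on both sides, so the complex is aspherical, while finite quotients and abelianizations still see $r_j$ as trivial.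

\begin{example}\label{ex:Z2}
Take $Q=\mathbb{Z}/2=\langle a\mid a^2\rangle$, whose presentation complex is the projective plane. The construction gives $\Gamma=\langle a\rangle*_{a^2=x_1}H$ with $\langle a\rangle\cong\mathbb{Z}$: we adjoin a square root of $x_1$ to $H$. By (G4) there is a finite $K(\Gamma,1)$ of dimension at most $2$, so $\Gamma$ is torsion-free. In $H_1(\Gamma)$ all $x_i$ vanish and $2a=x_1=0$, so $H_1(\Gamma)=\mathbb{Z}/2$. A homomorphism from $\Gamma$ to a finite group kills $H$, hence $a^2$, so it factors through $\mathbb{Z}/2$. The only proper finite index subgroup is $\langle\langle H\rangle\rangle$, of index $2$, and it is perfect. To finite quotients and to $H_1$, the torsion-free group $\Gamma$ looks like $\mathbb{Z}/2$.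
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:reduction}]
\emph{Construction for $Q$ finitely presented.} Write $Q=F/\langle\langle r_1,\dots,r_l\rangle\rangle$ with $F$ free of finite rank, $l\ge1$, and all $r_j\ne 1$ in $F$: discard trivial relators, and if none remain, add a generator $y$ and the relator $y$. Let $H_1,\dots,H_l$ be copies of $H$ and let $h_j\in H_j$ be the copy of $x_1$. Put $\Gamma_0=F$ and let $\Gamma_j$ be the amalgam of $\Gamma_{j-1}$ and $H_j$ over $\mathbb{Z}$ that identifies $r_j$ with $h_j$. This is legitimate: $h_j$ has infinite order by Lemma~\ref{lem:structure}, $r_j$ has infinite order in the torsion-free group $F$, and $F$ embeds in $\Gamma_{j-1}$ by (G1) and induction. By (G4) and induction,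
\[
\Gamma=\Gamma_l=(F*H_1*\cdots*H_l)/\langle\langle r_jh_j^{-1}:1\le j\le l\rangle\rangle
\]
has a finite $K(\Gamma,1)$ of dimension at most $2$, and by (G1) each $H_j$ embeds in $\Gamma$.

\emph{Construction for $Q$ finitely generated.} Infinitely many copies of $H$ would add infinitely many generators, so we glue all relators into one copy. Write $Q=F/N$ with $F$ free of finite rank. As a subgroup of a countable free group, $N$ is free of finite or countable rank. The elements $x_3^{\,x_1^n}$, $n\in\mathbb{Z}$, are a basis of the kernel of the map $\langle x_1,x_3\rangle\to\mathbb{Z}$, $x_1\mapsto 1$, $x_3\mapsto 0$, since the corresponding cover of the figure eight is a line with a loop at each integer. So $N$ embeds in $H$. Put $\Gamma=F*_NH$. It is generated by $F$ and $H$, hence finitely generated, it has a $K(\Gamma,1)$ of dimension at most $2$ by (G4), and $H$ embeds in it. Set $l=1$ and $H_1=H$.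

\emph{The map $\pi$.} Let $M=\langle\langle H_1,\dots,H_l\rangle\rangle$. Killing the $H_j$ in the presentation of $\Gamma$ leaves $F$ modulo the $r_j$, respectively modulo $N$, so $\Gamma/M=Q$. Let $\pi$ be the quotient map.

\emph{Every finite index subgroup contains $M$.} Let $\Gamma'\le\Gamma$ have finite index. It has finitely many conjugates, and their intersection $\Gamma''$ is a normal subgroup of finite index. By Lemma~\ref{lem:invisible} each $H_j$ maps trivially to the finite group $\Gamma/\Gamma''$, so $H_j\le\Gamma''$, and $M\le\Gamma''\le\Gamma'$ by normality. Subgroups of $\Gamma$ containing $\ker\pi$ correspond bijectively to subgroups of $Q$, with the same index. This proves (1).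

\emph{Homology.} The group $M$ is generated by the conjugates $H_j^g$, and each is perfect, so $H_j^g=[H_j^g,H_j^g]\le[M,M]$. Hence $M=[M,M]\le[\Gamma',\Gamma']$, and $H_1(\Gamma')=H_1(\Gamma'/M)=H_1(\pi(\Gamma'))$.

\emph{Dimension.} The group $\Gamma'$ is finitely generated, having finite index in $\Gamma$, and the cover of $K(\Gamma,1)$ corresponding to $\Gamma'$ is a $K(\Gamma',1)$ of dimension at most $2$. If the geometric dimension of $\Gamma'$ were at most $1$, then $\Gamma'$ would be free, and so would its subgroup $H_1\le M\le\Gamma'$. But $H_1\cong H$ is nontrivial and perfect, while a nontrivial free group maps onto $\mathbb{Z}$. So $\Gamma'$ is 2-dimensional. The case $\Gamma'=\Gamma$ shows that the complex built above has dimension exactly $2$.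
\end{proof}

\section{A finitely presented relative of the lamplighter group}\label{sec:presentation}

Think of $a^{\tau^n}\in L$ as a lamp at position $n$. By Remark~\ref{rem:notfp}, knowing that lamps commute at distance at most $\nu$ says nothing about distance $\nu+1$. To propagate commutation we add a generator $\sigma$ that commutes with $\tau$ and acts as multiplication by a polynomial $u(t)$, which we invert so that $\sigma$ acts as an automorphism. Conjugation by $\sigma$ spreads a lamp over several positions, so it turns a known commutator relation into one that involves a larger distance. To isolate the new distance, the first and last coefficients of $u$ should be units. To keep the coinvariants, on which both $t$ and $u$ act as the identity, we need $u(1)=1$. In characteristic $2$ no linear polynomial meets both demands. The only candidate is $u=1+t$; then $\sigma-1$ acts as the unit $t$, the coinvariants vanish, and $H_1=\mathbb{Z}^2$. The polynomial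
\[
u=1-t+t^2
\]
meets both demands modulo every $m$.

Fix $m\ge2$ squarefree and $k\ge2$. Let $R=(\mathbb{Z}/m)[t^{\pm1},u^{-1}]$ and $A=R^k$, with standard basis $e_1,\dots,e_k$. Let $\mathbb{Z}^2=\langle\tau,\sigma\rangle$, written multiplicatively, and define
\[
Q=Q_{m,k}=A\rtimes\mathbb{Z}^2,\qquad a^\tau=ta,\quad a^\sigma=ua\quad(a\in A).
\]

\begin{proposition}\label{prop:fp}
Let $G$ be the group with generators $a_1,\dots,a_k,\sigma,\tau$ and relations
\[
a_i^m=1,\quad [\sigma,\tau]=1,\quad [a_i,a_j^{\tau^n}]=1\ \ (0\le n\le 2),\quad a_i^\sigma=a_i\,(a_i^\tau)^{-1}a_i^{\tau^2}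
\]
for all $1\le i,j\le k$. Then $a_i\mapsto e_i$, $\sigma\mapsto\sigma$, $\tau\mapsto\tau$ defines an isomorphism $G\to Q$. In particular $Q$ is finitely presented.
\end{proposition}

\begin{proof}
Put $a_{i,x}=a_i^{\tau^x}$ for $x\in\mathbb{Z}$, and call $x$ the position. Since $\sigma$ and $\tau$ commute, conjugating the last relation by $\tau^x$ gives
\begin{equation}\label{eq:spread}
a_{i,x}^\sigma=a_{i,x}\,a_{i,x+1}^{-1}\,a_{i,x+2}.
\end{equation}

\emph{All lamps commute.} For $n\ge0$ let $C(n)$ be the statement that $a_{i,x}$ and $a_{j,y}$ commute for all $i,j$ whenever $|x-y|=n$. Conjugation by powers of $\tau$ shifts positions, and $i,j$ are arbitrary, so $C(n)$ is equivalent to $[a_{i,0},a_{j,n}]=1$ for all $i,j$. The relations give $C(0),C(1),C(2)$. Let $n\ge2$ and assume $C(0),\dots,C(n)$. Conjugating $[a_{i,0},a_{j,n-1}]=1$ by $\sigma$ and using \eqref{eq:spread}, we find that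
\[
v=a_{i,0}\,a_{i,1}^{-1}\,a_{i,2}\quad\text{commutes with}\quad w=a_{j,n-1}\,a_{j,n}^{-1}\,a_{j,n+1}.
\]
The differences between the positions in $w$ and those in $v$ are:
\[
\begin{array}{c|ccc}
 & n-1 & n & n+1\\ \hline
0 & n-1 & n & n+1\\
1 & n-2 & n-1 & n\\
2 & n-3 & n-2 & n-1
\end{array}
\]
Only the entry $n+1$ exceeds $n$ in absolute value. Here $|n-3|\le n$ needs $n\ge2$, which is why the presentation includes distance $2$. By the last two rows, $a_{i,1}$ and $a_{i,2}$ commute with $w$, so $a_{i,0}=v\,a_{i,2}^{-1}a_{i,1}$ commutes with $w$. By the first row, $a_{i,0}$ commutes with $a_{j,n-1}$ and $a_{j,n}$, hence with $a_{j,n+1}=a_{j,n}a_{j,n-1}^{-1}w$. This is $C(n+1)$, so $C(n)$ holds for all $n$.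

\emph{The normal closure of the $a_i$ is abelian.} The subgroup $U_0$ generated by all $a_{i,x}$ is abelian of exponent dividing $m$, with $U_0^\tau=U_0$ and, by \eqref{eq:spread}, $U_0^\sigma\le U_0$. It need not be normalized by $\sigma^{-1}$, so put $U_l=U_0^{\sigma^{-l}}$. Then $U_0\le U_1\le\cdots$, and the union $U$ is abelian of exponent dividing $m$. It is normalized by $\tau$, since $U_l^\tau=(U_0^\tau)^{\sigma^{-l}}=U_l$; by $\sigma$, since $U^\sigma=U_0^\sigma\cup U_0\cup U_1\cup\cdots=U$; and by the $a_i\in U$. Its elements are products of conjugates of the $a_i^{\pm1}$, so $U=\langle\langle a_1,\dots,a_k\rangle\rangle$ and $G/U=\langle\sigma,\tau\mid[\sigma,\tau]\rangle=\mathbb{Z}^2$.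

\emph{Comparison with $A$.} As in Section~\ref{sec:model}, $U$ is a module over the commutative ring $\mathbb{Z}[\sigma^{\pm1},\tau^{\pm1}]$. It is generated by $a_1,\dots,a_k$, and these are killed by $m$ and by $\sigma-(1-\tau+\tau^2)$, so all of $U$ is. Hence $U$ is a module over
\[
(\mathbb{Z}/m)[\tau^{\pm1},\sigma^{\pm1}]/(\sigma-1+\tau-\tau^2)\cong R,\qquad \tau\mapsto t,\ \sigma\mapsto u;
\]
indeed, the relation eliminates $\sigma$, and inverting $\sigma$ then means inverting $u$. So $e_i\mapsto a_i$ defines a surjection of $R$-modules $\psi\colon R^k\to U$. The relations of $G$ hold in $Q$, so there is a homomorphism $\phi\colon G\to Q$ as in the statement. It induces the identity on the quotients $\mathbb{Z}^2$ and restricts to an $R$-linear map $U\to A$. The composite $\phi\psi\colon R^k\to A=R^k$ fixes each $e_i$, so it is the identity. Thus $\psi$ is injective, hence bijective, and $\phi|_U=\psi^{-1}$ is an isomorphism onto $A$. Therefore $\phi$ is an isomorphism.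
\end{proof}

Abelianizing the presentation turns the last relation into $a_i=a_i-a_i+a_i$, so $H_1(Q)=\mathbb{Z}^2\oplus(\mathbb{Z}/m)^k$. The proof of Proposition~\ref{prop:fp} did not use that $m$ is squarefree, but this formula shows why we assume it: for $m=4$ there is no summand $\mathbb{Z}/2$.

\section{Homology of the finite index subgroups of $Q_{m,k}$}\label{sec:homology}

Since $m$ is squarefree, $\mathbb{Z}/m=\prod_{p\mid m}\mathbb{F}_p$ by the Chinese remainder theorem, and so $R=\prod_{p\mid m}R_p$ with
\[
R_p=\mathbb{F}_p[t^{\pm1},u^{-1}]\subset\mathbb{F}_p(t),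
\]
an infinite domain. An element $\lambda=\tau^a\sigma^b\in\mathbb{Z}^2$ acts on $R_p^k$ as multiplication by the unit $t^au^b$, which we denote by $\lambda$ again. These units span $R_p$ over $\mathbb{F}_p$, because every element of $R_p$ has the form $f/(t^au^b)$ with $f\in\mathbb{F}_p[t]$. Since $u(1)=1$, evaluation at $t=1$ is a ring homomorphism $\varepsilon\colon R_p\to\mathbb{F}_p$ with $\varepsilon(\lambda)=1$ for all $\lambda\in\mathbb{Z}^2$.

In Example~\ref{ex:lamp} the coinvariants were nonzero because $A'$ was a free module over a principal ideal domain. The subring that now acts on $A'$ is not given to us as a principal ideal domain, and we replace freeness by \emph{Nakayama's lemma}: if $I$ is an ideal of a commutative ring $T$ and $Z$ is a finitely generated $T$-module with $IZ=Z$, then $zZ=0$ for some $z\in 1+I$.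

\begin{lemma}\label{lem:nakayama}
Let $\Lambda\le\mathbb{Z}^2$ have finite index, and let $A'\le R_p^k$ be a $\Lambda$-invariant subgroup of finite index. Then $k\le\dim_{\mathbb{F}_p}A'_\Lambda<\infty$.
\end{lemma}

\begin{proof}
Let $T\subset R_p$ be the $\mathbb{F}_p$-span of the units $\lambda\in\Lambda$, a subring, and let $I\subset T$ be the span of the elements $\lambda-1$. Since $\mu(\lambda-1)=(\mu\lambda-1)-(\mu-1)$, the subspace $I$ is an ideal. Moreover $T=\mathbb{F}_p+I$ and $\varepsilon(I)=0$. A subgroup of an $\mathbb{F}_p$-vector space is a subspace, so $A'$ is a $T$-module, and $A'_\Lambda=A'/IA'$.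

\emph{Finiteness.} The ring $T$ is generated as an $\mathbb{F}_p$-algebra by a basis of $\Lambda$ and its inverses, so it is Noetherian by the Hilbert basis theorem. Representatives of the finitely many cosets of $\Lambda$ in $\mathbb{Z}^2$ generate $R_p$ as a $T$-module. So $R_p^k$ is finitely generated over $T$, and so is its submodule $A'$. As $T=\mathbb{F}_p+I$, the classes of generators of $A'$ span $A'/IA'$ over $\mathbb{F}_p$. Hence $d=\dim_{\mathbb{F}_p}A'/IA'$ is finite.

\emph{Lower bound.} Let $y_1,\dots,y_d\in A'$ lift a basis of $A'/IA'$, and put $A_0=Ty_1+\cdots+Ty_d$. Then $A'=A_0+IA'$, so $Z=A'/A_0$ satisfies $IZ=Z$, and Nakayama's lemma gives $z\in1+I$ with $zA'\subset A_0$. Here $z\ne0$, because $\varepsilon(z)=1$; this is the step that uses $u(1)=1$. For each $i$, the group $A'\cap R_pe_i$ has finite index in the infinite group $R_pe_i$, so it contains some $f_ie_i$ with $f_i\ne0$. Since $R_p$ is a domain, $zf_i\neq0$, and $zf_1e_1,\dots,zf_ke_k$ is a basis of the vector space $\mathbb{F}_p(t)^k$ over $\mathbb{F}_p(t)$. These vectors lie in $A_0$, so $y_1,\dots,y_d$ span $\mathbb{F}_p(t)^k$. Therefore $d\ge k$.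
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:Q}]
The group $Q=Q_{m,k}$ is finitely presented by Proposition~\ref{prop:fp}. Let $Q'\le Q$ have finite index, let $A'=Q'\cap A$, and let $\Lambda\cong\mathbb{Z}^2$ be the image of $Q'$ in $\mathbb{Z}^2$. By Lemma~\ref{lem:H1}, $H_1(Q')\cong\mathbb{Z}^2\oplus A'_\Lambda/\langle\bar c\rangle$ for some $\bar c\in A'_\Lambda$. The group $A=\bigoplus_{p\mid m}R_p^k$ has exponent $m$, and $R_p^k$ is its $p$-primary part. So $A'=\bigoplus_pA'_p$ with $A'_p=A'\cap R_p^k$, a $\Lambda$-invariant subgroup of finite index in $R_p^k$, and $A'_\Lambda=\bigoplus_p(A'_p)_\Lambda$. By Lemma~\ref{lem:nakayama} the $p$-th summand is an $\mathbb{F}_p$-vector space of finite dimension at least $k$. Write $\bar c=\sum_p\bar c_p$. The orders of the $\bar c_p$ are pairwise coprime, so $\langle\bar c\rangle=\bigoplus_p\langle\bar c_p\rangle$, and $\langle\bar c_p\rangle$ has dimension at most $1$. Hence $A'_\Lambda/\langle\bar c\rangle\cong\bigoplus_p(\mathbb{Z}/p)^{d_p}$ with $k-1\le d_p<\infty$.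
\end{proof}

\begin{remark}\label{rem:k}
The commutator $c$ is the price of replacing $\mathbb{Z}$ by $\mathbb{Z}^2$, and it can destroy a dimension; this is why we take $k\ge2$. Define $Q_{p,1}=R_p\rtimes\mathbb{Z}^2$ by the same formulas and let $e=1\in R_p$. Since $\varepsilon(ta)=\varepsilon(ua)=\varepsilon(a)$, there is a homomorphism $Q_{p,1}\to\mathbb{Z}/p$ with $a\mapsto\varepsilon(a)$, $\tau\mapsto0$, $\sigma\mapsto-1$. Its kernel $Q'$ has index $p$, meets $R_p$ in $\ker\varepsilon=(t-1)R_p$, and contains $\tau$ and $\sigma e$, so it maps onto $\mathbb{Z}^2$. Now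
\[
[\tau,\sigma e]=\tau^{-1}e^{-1}\sigma^{-1}\tau\sigma e=(e^{-1})^\tau e=(1-t)e .
\]
The subgroup $[Q',Q']\le R_p$ is invariant under $\mathbb{Z}^2$, hence an ideal, so it contains $(t-1)R_p=Q'\cap R_p$. Therefore $H_1(Q')=\mathbb{Z}^2$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Higman} Higman, 1951.

\bibitem{Howladar} Satyanath Howladar, \emph{Gromov's Conjecture for Product of Baumslag-Solitar groups and some other One-relator groups}, arXiv:2504.00177 (2025).

\bibitem{ScottWall} Scott and Wall, \emph{Topological methods in group theory}, 1979.

\end{thebibliography}
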